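# Representing $q$-transversal matroids by generic functionals

## 1. Avoidance transversals, $q$-matroids and representations

Throughout, $F=\mathbb F_q$ is a finite field and $V$ is an $n$-dimensional vector space over $F$. We fix a basis and write $V=F^n$, with vectors as rows; $e_1,\dots,e_n$ is the standard basis. We write $[k]=\{1,\dots,k\}$, and $\mathcal X=(X_1,\dots,X_k)$ is an indexed family of subspaces of $V$. Repetitions $X_i=X_j$ are allowed. A subfamily is given by a set of distinct indices $I\subseteq[k]$. For $J\subseteq[k]$ put $X_J=\bigcap_{i\in J}X_i$, with $X_\emptyset=V$.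

**Definition 1 (avoidance transversal).** Vectors $u_1,\dots,u_m$ form an avoidance transversal of a subfamily $(X_{i_1},\dots,X_{i_m})$ if there is a bijection $\sigma:\{1,\dots,m\}\to\{i_1,\dots,i_m\}$ with $u_j\notin X_{\sigma(j)}$ for all $j$.

*Example 1.* Let $V=\mathbb F_q^2$, $\ell=\langle e_1+e_2\rangle$ and $\mathcal X=(\ell,\ell)$. The pair $e_1,e_2$ is an avoidance transversal of $\mathcal X$, since neither vector lies in $\ell$. The pair $e_1+e_2,\ e_2$ is not: wherever we send $e_1+e_2$, it lies in the subspace it should avoid.

**Definition 2 ($q$-transversal).** A subspace $U\le V$ of dimension $m$ is a $q$-transversal of $(X_{i_1},\dots,X_{i_m})$ if every basis of $U$ is an avoidance transversal of $(X_{i_1},\dots,X_{i_m})$. A partial $q$-transversal of $\mathcal X$ is a $q$-transversal of some subfamily of $\mathcal X$. The zero space is the $q$-transversal of the empty subfamily.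

*Example 2.* A line $\langle x\rangle$ is a $q$-transversal of $(X_i)$ exactly when $x\notin X_i$. By Example 1, $\mathbb F_q^2$ is not a $q$-transversal of $(\ell,\ell)$: one bad basis is enough. On the other hand, $\mathbb F_q^2$ is a $q$-transversal of $(\langle e_1\rangle,\langle e_2\rangle)$. Indeed, if both bijections fail for a basis $u_1,u_2$, then ($u_1\in\langle e_1\rangle$ or $u_2\in\langle e_2\rangle$) and ($u_1\in\langle e_2\rangle$ or $u_2\in\langle e_1\rangle$). Each of the four combinations puts a nonzero vector into $\langle e_1\rangle\cap\langle e_2\rangle=0$ or two independent vectors into one line, which is impossible.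

**Definition 3 ($q$-matroid).** A $q$-matroid on $V$ is given by a function $r$ on the subspaces of $V$ such that $0\le r(U)\le\dim U$; $U\le W$ implies $r(U)\le r(W)$; and $r(U+W)+r(U\cap W)\le r(U)+r(W)$. A subspace $U$ is independent if $r(U)=\dim U$, and dependent otherwise. The rank of the $q$-matroid is $r(V)$.

*Example 3.* Fix $X\le V$ and let $r(U)=0$ if $U\le X$, and $r(U)=1$ otherwise. The first two axioms are clear. For the third: if $U,W\le X$, everything is $0$. If $U\not\le X$ and $W\le X$, then $U\cap W\le X$, and the inequality reads $1+0\le1+0$. If neither is contained in $X$, the right side is $2$ and the left side is at most $2$.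

**Definition 4 ($q$-transversal matroid).** The partial $q$-transversals of $\mathcal X$ are the independent subspaces of a $q$-matroid on $V$, whose rank function is
$$r(U)=\text{the largest dimension of a partial $q$-transversal of $\mathcal X$ contained in $U$.}$$
A $q$-matroid arising in this way is called a $q$-transversal matroid, and we say that $\mathcal X$ presents it.

That this really is a $q$-matroid is a theorem; our main proof will reprove it along the way.

*Example 4.* The family $(X)$ with one member has as partial $q$-transversals the zero space and the lines not contained in $X$. So it presents the $q$-matroid of Example 3. The family $(\ell,\ell)$ of Example 1 has as partial $q$-transversals $0$ and the lines other than $\ell$; it presents the same $q$-matroid as $(\ell)$.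

**Definition 5 (representable).** A $q$-matroid on $V=F^n$ with rank function $r$ is representable if there are a field extension $L$ of $F$ and a matrix $G$ over $L$ with $n$ columns such that, for every $U\le V$ and $Y$ a matrix over $F$ whose rows form a basis of $U$,
$$r(U)=\operatorname{rank}_L(GY^T).$$
We then say that it is representable over $L$.

*Example 5.* On $\mathbb F_q^2$ let $r(U)=1$ for all $U\ne0$ and $r(0)=0$. This is Example 3 with $X=0$, presented by the family $(0)$. Let $\mathbb F_{q^2}=\mathbb F_q(\omega)$ and $G=(1\ \ \omega)$. A nonzero $u=(a,b)\in\mathbb F_q^2$ gives $Gu^T=a+b\omega\neq0$, so $G$ represents $r$. No matrix over $\mathbb F_q$ does. Taking $Y$ to be the identity shows that it would have rank $r(V)=1$, so some nonzero $u\in\mathbb F_q^2$ would satisfy $Gu^T=0$, while $r(\langle u\rangle)=1$. Extending the field is therefore part of the game.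

For a matrix $H$ over $L\supseteq F$ with $n$ columns write $\rho_H(U)=\operatorname{rank}_L(HY^T)$. A row vector $h\in L^n$ is regarded as the functional $u\mapsto hu^T$, an $F$-linear map $V\to L$. The $F$-linear maps $U\to L$ form an $L$-vector space of dimension $\dim U$; given a basis $u_1,\dots,u_m$ of $U$, the map $h$ has coordinates $(h(u_1),\dots,h(u_m))$.

**Lemma 1 (ranks coming from matrices).** Let $H$ be any matrix over $L\supseteq F$ with $n$ columns and rows $h_i$.

- (a) $\rho_H(U)$ is the $L$-dimension of the span of $\{Hu^T:u\in U\}$, and also of the span of the restrictions $h_i|_U$. In particular it does not depend on $Y$.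
- (b) $\rho_H$ satisfies the rank axioms of Definition 3.
- (c) $\rho_H(U)=\max\{\dim U': U'\le U,\ \rho_H(U')=\dim U'\}$.

*Proof.* (a) If $u_1,\dots,u_m$ are the rows of $Y$, the columns of $HY^T$ are $Hu_j^T$. Every $u\in U$ is an $F$-combination of the $u_j$, so these columns span the same $L$-space as all $Hu^T$, $u\in U$. The $i$-th row of $HY^T$ is $(h_i(u_1),\dots,h_i(u_m))$, the coordinate vector of $h_i|_U$. Row rank equals column rank.

(b) Let $S(U)$ be the $L$-span of $\{Hu^T:u\in U\}$. It is spanned by $\dim U$ vectors, and it grows with $U$. Moreover $S(U+W)=S(U)+S(W)$ and $S(U\cap W)\subseteq S(U)\cap S(W)$. Hence $\dim S(U+W)+\dim S(U\cap W)\le\dim(S(U)+S(W))+\dim(S(U)\cap S(W))=\dim S(U)+\dim S(W)$.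

(c) "$\ge$" is monotonicity. For "$\le$", let $s=\rho_H(U)$. Some $s$ columns of $HY^T$ are $L$-independent. The corresponding $s$ rows of $Y$ span a subspace $U'\le U$ with $\dim U'=s=\rho_H(U')$. $\square$

## 2. The representability conjecture, and families of one or two subspaces

All the words are now in place. A $q$-transversal matroid is defined by combinatorics: a subspace is independent if each of its bases can be matched with members of $\mathcal X$ that the basis vectors avoid. A representable $q$-matroid is defined by linear algebra over a larger field. The following conjecture, from Mark Saaltink, "A theory of $q$-transversals", arXiv:2503.12201 (2025), says that the first kind is contained in the second.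

**Conjecture.** All $q$-transversal matroids are representable.

The known special case is this: if $V$ has a basis $\{b_1,\dots,b_n\}$ and each $X_i$ is spanned by a subset of this basis, then the associated $q$-transversal matroid is representable. Not every family has this form. Take three distinct lines in $\mathbb F_q^2$ (there are $q+1\ge3$ lines): a basis has two members, and its one-element subsets span only two lines.

We shall prove that the conjecture is true, with an explicit $G$. First we look at small cases.

*One subspace.* Let $\mathcal X=(X)$, let $d=n-\dim X$, and let $f_1,\dots,f_d$ be a basis of $X^\perp=\{f\in V^*:f|_X=0\}$. We need a row $g$ over some $L$ with $g(u)=0$ exactly for $u\in X$. Take $L=F(t_1,\dots,t_d)$ with independent indeterminates and $g=\sum_at_af_a$. For $u\in V$ the values $f_a(u)$ lie in $F$, so $g(u)=\sum_at_af_a(u)$ vanishes iff all $f_a(u)$ vanish, that is, iff $u\in X$. So $\rho_g(U)=1$ iff $U\not\le X$, and $g$ represents the matroid of Example 3. A single functional over $F$ vanishing on $X$ would not do when $d\ge2$, because its kernel would be too large. The generic combination has kernel exactly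 $X$.

*Two lines in a plane.* Let $V=\mathbb F_q^2$ and $\mathcal X=(\ell_1,\ell_2)$ with $\ell_i=\ker f_i$ lines. The same recipe gives rows $g_1=t_1f_1$ and $g_2=t_2f_2$, and the determinant of $G$ is $t_1t_2\det\binom{f_1}{f_2}$. It is nonzero iff $\ell_1\ne\ell_2$. This agrees with Example 2: $V$ is a $q$-transversal of two different lines (choose coordinates so that they are $\langle e_1\rangle,\langle e_2\rangle$) and not of the same line twice (choose coordinates so that it is $\ell$).

So there is a clear candidate for $G$ in general.

**Construction.** For each $i\in[k]$ let $d_i=n-\dim X_i$ and let $f_{i,1},\dots,f_{i,d_i}$ be an $F$-basis of $X_i^\perp=\{f\in V^*:f|_{X_i}=0\}$. Let $t_{i,a}$ ($i\in[k]$, $1\le a\le d_i$) be independent indeterminates, let $L=F(t_{i,a})$, and let $G$ be the $k\times n$ matrix over $L$ with rows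
$$g_i=\sum_{a=1}^{d_i}t_{i,a}f_{i,a}.\tag{1}$$
If $k=0$, use a zero row as $G$.

**Theorem 1.** Let $r$ be the rank function of the $q$-transversal matroid of $\mathcal X$. For every $U\le V$ and every $Y$ whose rows form a basis of $U$, $r(U)=\operatorname{rank}_L(GY^T)$. Hence every $q$-transversal matroid is representable.

## 3. Matchings, the Leibniz expansion, and a cancellation

Let $\dim U=m$, let $I\subseteq[k]$ with $|I|=m$, and let $u_1,\dots,u_m$ be a basis of $U$. Consider the $m\times m$ matrix with entries $g_i(u_j)$, $i\in I$. As in the one-subspace case, $g_i(u_j)\ne0$ iff $u_j\notin X_i$. So the pattern of nonzero entries is the bipartite graph "$u_j$ avoids $X_i$", and the nonzero terms of the Leibniz expansion of the determinant correspond to the bijections $\sigma$ of Definition 1. The sensible plan is to conclude that the determinant is nonzero iff such a bijection exists.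

Half of this works. If the determinant is nonzero for one basis, it is nonzero for every basis of $U$, because a change of basis multiplies it by an element of $F^\times$. Then for every basis some Leibniz term is nonzero, so every basis is an avoidance transversal, and $U$ is a $q$-transversal of $(X_i)_{i\in I}$.

The other half breaks. If each nonzero entry were its own indeterminate (as happens when the $X_i$ are spanned by subsets of a basis $b_1,\dots,b_n$ of $V$, the $f_{i,a}$ are taken from the dual basis, and the $u_j$ are among the $b$'s), different Leibniz terms would be different monomials and could not cancel. In general the entries of one row share their indeterminates. Take Example 1: $X_1=X_2=\ell=\langle e_1+e_2\rangle$ in $\mathbb F_q^2$, $U=V$, basis $e_1,e_2$. Here $X_1^\perp=X_2^\perp$ is spanned by $f=(1,-1)$, and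
$$\det\begin{pmatrix}t_{1,1}&-t_{1,1}\\ t_{2,1}&-t_{2,1}\end{pmatrix}=-t_{1,1}t_{2,1}+t_{1,1}t_{2,1}=0 .$$
Both Leibniz terms are nonzero, both bijections are valid, and the sum is zero. In this example $V$ is indeed not a $q$-transversal, but the reason is visible only in another basis, $e_1+e_2,\ e_2$. So we face two difficulties. The hypothesis is about all bases at once, while a determinant is computed in one basis. And in a given basis we cannot exclude cancellation.

Both are removed by not letting a basis of $U$ index anything. First, the condition on all bases will be rewritten as dimension inequalities for the spaces $U\cap X_J$. Second, the determinant will be expanded by multilinearity in its rows, using (1). Its terms are then indexed by functions $a$ that choose one functional $f_{i,a(i)}$ for each $i$, and different choices carry different monomials, so nothing cancels. The question becomes whether one can choose independent functionals from the lists $f_{i,1}|_U,\dots,f_{i,d_i}|_U$. That is a matching problem in a matroid, answered by Rado's theorem, and its condition will turn out to be the same system of dimension inequalities.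

## 4. The marriage theorems of Hall and Rado

Recall that the rank function $\rho$ of a matroid on a finite set $E$ satisfies $0\le\rho(A)\le|A|$, is monotone, and satisfies $\rho(A\cup B)+\rho(A\cap B)\le\rho(A)+\rho(B)$. A set $A$ is independent if $\rho(A)=|A|$. The example we need is a list of vectors $(v_e)_{e\in E}$ with $\rho(A)=\dim\langle v_e:e\in A\rangle$. Repeated vectors and zero vectors are allowed, since it is the indices that form the ground set.

**Hall's theorem.** In a finite bipartite graph with sides $P$ and $I$, $|P|=|I|$, there is a perfect matching iff $|N(J)|\ge|J|$ for all $J\subseteq I$, where $N(J)$ is the set of neighbors of $J$.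

**Rado's theorem** (R. Rado, *A theorem on independence relations*, Quart. J. Math. 13 (1942), 83–89). Let $\rho$ be the rank function of a matroid on a finite set $E$ and let $(A_i)_{i\in I}$ be a finite family of subsets of $E$. There are distinct $e_i\in A_i$ $(i\in I)$ with $\{e_i\}$ independent iff $\rho(\bigcup_{i\in J}A_i)\ge|J|$ for all $J\subseteq I$.

Hall's theorem is the case $\rho(A)=|A|$, with $A_i$ the set of neighbors of $i$. Here is a proof of Rado's theorem, so that nothing is hidden. Necessity: the $|J|$ elements $e_i$, $i\in J$, are independent and lie in $A_J=\bigcup_{i\in J}A_i$. Sufficiency: each $A_i$ is nonempty, as $\rho(A_i)\ge1$. Suppose some $A_i$ contains two elements $x\ne y$. We claim that one of them can be removed from $A_i$ without violating the condition. If not, there are $J_1,J_2\subseteq I\setminus\{i\}$ with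
$$\rho\big(A_{J_1}\cup(A_i\setminus x)\big)\le|J_1|,\qquad \rho\big(A_{J_2}\cup(A_i\setminus y)\big)\le|J_2|.$$
The union of these two sets is $A_{J_1\cup J_2}\cup A_i$, and their intersection contains $A_{J_1\cap J_2}$. Submodularity and the condition for the original family give
$$|J_1\cup J_2|+1+|J_1\cap J_2|\le\rho(A_{J_1\cup J_2}\cup A_i)+\rho(A_{J_1\cap J_2})\le|J_1|+|J_2|,$$
a contradiction. Removing elements repeatedly, we reach $A_i=\{e_i\}$ for all $i$, and the condition for $J=I$ says $\rho(\{e_i:i\in I\})\ge|I|$. So the $e_i$ are distinct and independent. $\square$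

## 5. The $q$-transversal condition as dimension inequalities

The aim of this section is to replace "every basis of $U$" by a statement about $U$ alone.

**Lemma 2.** Let $\dim U=m$ and $I\subseteq[k]$ with $|I|=m$. Then $U$ is a $q$-transversal of $(X_i)_{i\in I}$ iff
$$\dim(U\cap X_J)\le m-|J|\quad\text{for all }J\subseteq I.\tag{2}$$

*Proof.* Let $u_1,\dots,u_m$ be a basis of $U$. Form the bipartite graph on $[m]$ and $I$ in which $j$ is joined to $i$ iff $u_j\notin X_i$. The basis is an avoidance transversal iff this graph has a perfect matching. For $J\subseteq I$, $j\in N(J)$ iff $u_j\notin X_i$ for some $i\in J$, that is, iff $u_j\notin X_J$. (For $J=\emptyset$ both sides are empty, since $X_\emptyset=V$.) So Hall's condition $|N(J)|\ge|J|$ reads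
$$\#\{j:u_j\in X_J\}\le m-|J|\quad\text{for all }J\subseteq I.\tag{3}$$

For every basis, $\#\{j:u_j\in X_J\}\le\dim(U\cap X_J)$, because these $u_j$ are independent vectors of $U\cap X_J$. Hence (2) implies (3) for every basis. Conversely, fix $J$ and choose a basis of $U$ that extends a basis of $U\cap X_J$. For it the inequality is an equality: at least $\dim (U\cap X_J)$ of its vectors lie in $X_J$. So (3) for this basis and this $J$ gives (2) for this $J$. Thus (3) holds for all bases and all $J$ iff (2) holds. $\square$

*Check.* For $(\ell,\ell)$ in $U=\mathbb F_q^2$ and $J=\{1,2\}$ we have $\dim(U\cap X_J)=1>0=m-|J|$, so (2) fails, as it should.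

## 6. Restricting the functionals to $U$

Rado's theorem will produce a condition on spans of functionals on $U$. This section computes the dimensions of those spans. For $U\le V$ let $W_i=W_i(U)\subseteq U^*$ be the image of $X_i^\perp$ under restriction $V^*\to U^*$; it is spanned by the $f_{i,a}|_U$, $1\le a\le d_i$.

**Lemma 3.** For all $J\subseteq[k]$,
$$\dim\sum_{i\in J}W_i=\dim U-\dim(U\cap X_J).\tag{4}$$

*Proof.* Functionals vanishing on $X_i$ restrict to functionals vanishing on $U\cap X_i$, so $W_i$ is contained in the annihilator of $U\cap X_i$ in $U^*$, which has dimension $\dim U-\dim(U\cap X_i)$. The kernel of restriction on $X_i^\perp$ consists of the functionals vanishing on $X_i$ and on $U$; it is $(X_i+U)^\perp$. Hence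
$$\dim W_i=(n-\dim X_i)-(n-\dim(X_i+U))=\dim(X_i+U)-\dim X_i=\dim U-\dim(U\cap X_i).$$
So $W_i$ equals the annihilator of $U\cap X_i$. In a finite-dimensional space, a sum of annihilators is the annihilator of the intersection. Therefore $\sum_{i\in J}W_i$ is the annihilator in $U^*$ of $\bigcap_{i\in J}(U\cap X_i)=U\cap X_J$ when $J\ne\emptyset$, and (4) follows. For $J=\emptyset$ both sides of (4) are $0$. $\square$

## 7. An expansion in which nothing cancels

Now the generic rows enter. The next lemma links the rank over $L$ to independent choices over $F$, and those to dimensions.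

**Lemma 4.** For $U\le V$ and $I\subseteq[k]$ the following are equivalent:

- (a) the restrictions $(g_i|_U)_{i\in I}$ are $L$-linearly independent;
- (b) there is a choice $a(i)\in\{1,\dots,d_i\}$, $i\in I$, with $(f_{i,a(i)}|_U)_{i\in I}$ $F$-linearly independent in $U^*$;
- (c) $\dim U-\dim(U\cap X_J)\ge|J|$ for all $J\subseteq I$.

*Proof.* Let $u_1,\dots,u_m$ be a basis of $U$.

**Step 1: (a) and (b) are equivalent.** The purpose is to compare minors over $L$ with minors over $F$. Statement (a) says that the matrix $(g_i(u_j))_{i\in I,\,j\in[m]}$ has rank $|I|$, that is, some minor with $S\subseteq[m]$, $|S|=|I|$, is nonzero. By (1) and multilinearity of the determinant in its rows,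
$$\det\big(g_i(u_j)\big)_{i\in I,\,j\in S}=\sum_a\Big(\prod_{i\in I}t_{i,a(i)}\Big)\det\big(f_{i,a(i)}(u_j)\big)_{i\in I,\,j\in S},\tag{5}$$
where $a$ runs over all choice functions as in (b). The determinants on the right lie in $F$. The monomial $\prod_{i\in I}t_{i,a(i)}$ determines $a$: for each $i$ it contains exactly one variable with first index $i$, and the second index of that variable is $a(i)$. So distinct $a$ give distinct monomials, and these are linearly independent over $F$. Hence the left side of (5) is nonzero iff $\det(f_{i,a(i)}(u_j))_{i\in I,j\in S}\ne0$ for some $a$. Letting $S$ vary, (a) holds iff for some $a$ and some $S$ this $F$-minor is nonzero, that is, iff for some $a$ the functionals $(f_{i,a(i)}|_U)_{i\in I}$ are $F$-independent. That is (b). The degenerate cases agree: if $|I|>m$, there is no $S$ and both fail; if $d_i=0$ for some $i\in I$, then $g_i=0$, there is no $a$, and both fail; if $I=\emptyset$, both hold.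

**Step 2: (b) and (c) are equivalent.** Here we apply Rado's theorem to the lists of functionals. Let $E=\{(i,a):i\in I,\ 1\le a\le d_i\}$, with the matroid of $F$-linear independence of the vectors $f_{i,a}|_U$, and let $A_i=\{(i,a):1\le a\le d_i\}$. Distinct elements $e_i\in A_i$ forming an independent set are the same thing as a choice $a$ as in (b). Rado's condition is $\rho(\bigcup_{i\in J}A_i)\ge|J|$ for all $J\subseteq I$, and by Lemma 3
$$\rho\Big(\bigcup_{i\in J}A_i\Big)=\dim\sum_{i\in J}W_i=\dim U-\dim(U\cap X_J).$$
So Rado's condition is (c). $\square$

*Example 6.* Let $U=V=\mathbb F_q^2$, $X_1=0$, $X_2=\langle e_1\rangle$, with dual basis $e_1^*,e_2^*$. Then $g_1=t_{1,1}e_1^*+t_{1,2}e_2^*$ and $g_2=t_{2,1}e_2^*$. There are two choice functions: $(e_1^*,e_2^*)$ is independent and $(e_2^*,e_2^*)$ is not. Accordingly $\det\binom{g_1}{g_2}=t_{1,1}t_{2,1}$. In the canceling example of Section 3, there is one choice, $(f,f)$, which is dependent, and the coefficient of the only monomial $t_{1,1}t_{2,1}$ is $0$ from the start.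

## 8. Proof of Theorem 1

Compare (c) of Lemma 4 with (2) of Lemma 2: if $|I|=m=\dim U$, then $m-\dim(U\cap X_J)\ge|J|$ is the same inequality as $\dim(U\cap X_J)\le m-|J|$. This is the whole point; two short steps finish the proof.

**Step 1: the full-rank subspaces of $G$ are the partial $q$-transversals.** Let $\dim U=m$. By Lemma 1(a), $\rho_G(U)$ is the rank of the family $(g_i|_U)_{i\in[k]}$. So $\rho_G(U)=m$ iff some $I\subseteq[k]$ with $|I|=m$ has $(g_i|_U)_{i\in I}$ independent. By Lemma 4, this holds iff (2) holds for some $I$ with $|I|=m$; by Lemma 2, iff $U$ is a $q$-transversal of $(X_i)_{i\in I}$ for some such $I$; that is, iff $U$ is a partial $q$-transversal of $\mathcal X$. (If $k=0$, both conditions say $U=0$.)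

**Step 2: from full-rank subspaces to all ranks.** By Lemma 1(c), $\rho_G(U)$ is the largest dimension of a subspace $U'\le U$ with $\rho_G(U')=\dim U'$. By Step 1, it is the largest dimension of a partial $q$-transversal contained in $U$, which is $r(U)$. $\blacksquare$

*Remark.* The proof did not use that $F$ is finite; it works verbatim over any field. It also did not use that $r$ satisfies the rank axioms. By Lemma 1(b) $\rho_G$ satisfies them, and by Step 1 its independent spaces are the partial $q$-transversals. So we have reproved the assertion in Definition 4.

## 9. A min-max formula for the rank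

Theorem 1 says that $r(U)$ is the rank of the family $(g_i|_U)_{i\in[k]}$. By Lemma 4, therefore,
$$r(U)=\max\{|I|: I\subseteq[k]\text{ satisfies (b) of Lemma 4}\}.\tag{6}$$
A deficiency version of Rado's theorem turns this maximum into a minimum.

**Theorem 2 (rank formula).**
$$r(U)=\min_{J\subseteq[k]}\big(\dim U-\dim(U\cap X_J)+k-|J|\big)=\min_{W\le U}\big(\dim U-\dim W+\#\{i:W\not\le X_i\}\big).$$

*Proof.* Let $E$, $A_i$, $\rho$ be as in the proof of Lemma 4 with $I=[k]$, and write $A_J=\bigcup_{i\in J}A_i$. By Lemma 3, $\rho(A_J)=\dim U-\dim(U\cap X_J)$.

**Step 1: $r(U)$ is at most each $J$-term.** If (b) holds for $I$ with choice $a$, then for every $J$ the elements $(i,a(i))$, $i\in I\cap J$, are independent in $A_J$, so $|I|=|I\cap J|+|I\setminus J|\le\rho(A_J)+k-|J|$.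

**Step 2: some $I$ attains the minimum.** Let $\delta=\max_J(|J|-\rho(A_J))$; taking $J=\emptyset$ shows $\delta\ge0$. Add to the matroid a set $D$ of $\delta$ new coloops: the new rank function on $E\cup D$ is $\rho'(A\cup D')=\rho(A)+|D'|$ for $A\subseteq E$, $D'\subseteq D$. Replace each $A_i$ by $A_i\cup D$. For $J\ne\emptyset$, $\rho'(A_J\cup D)=\rho(A_J)+\delta\ge|J|$, and for $J=\emptyset$ there is nothing to check. By Rado's theorem there are distinct $e_i\in A_i\cup D$, $i\in[k]$, forming an independent set. At most $\delta$ of them lie in $D$. Let $I=\{i:e_i\notin D\}$. Then $|I|\ge k-\delta$, and the $e_i\in A_i$, $i\in I$, are independent, so (b) holds for $I$. Since $k-\delta=\min_J(\rho(A_J)+k-|J|)$, Steps 1 and 2 with (6) give the first equality.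

**Step 3: the two minima agree.** Given $W\le U$, put $J=\{i:W\le X_i\}$. Then $W\le U\cap X_J$ and $k-|J|=\#\{i:W\not\le X_i\}$, so the $J$-term is at most the $W$-term. Given $J$, put $W=U\cap X_J$. Then $W\le X_i$ for $i\in J$, so $\#\{i:W\not\le X_i\}\le k-|J|$, and the $W$-term is at most the $J$-term. $\square$

## 10. Presentations with as many members as the rank

**Theorem 3 (short presentations).** A $q$-transversal matroid of rank $r$ presented by $\mathcal X$ is also presented by some subfamily of $\mathcal X$ with exactly $r$ members.

*Proof.* Taking $U=V$ in Theorem 1 shows that $G$ has $L$-rank $r$. Choose $I\subseteq[k]$ with $|I|=r$ such that the rows $g_i$, $i\in I$, form a basis of the row space of $G$, and let $G_I$ consist of these rows (a zero row if $r=0$). Every row of $G$ is a combination of rows of $G_I$, so every row of $GY^T$ is a combination of rows of $G_IY^T$. Thus $\operatorname{rank}_L(GY^T)=\operatorname{rank}_L(G_IY^T)$ for all $Y$. But $G_I$ is the matrix that the Construction attaches to $(X_i)_{i\in I}$, except that it is viewed over the larger field $L$, with unused indeterminates; this does not change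 ranks. By Theorem 1 for $(X_i)_{i\in I}$, $\rho_{G_I}$ is the rank function of the $q$-transversal matroid of $(X_i)_{i\in I}$, and it equals $\rho_G$, the rank function we started with. $\square$

## 11. Replacing the indeterminates by elements of a finite field

Theorem 1 uses a field of rational functions. How large a finite field suffices? Write $\binom{N}{r}_q$ for the number of $r$-dimensional subspaces of $\mathbb F_q^N$.

**Theorem 4 (finite fields).** Let $M$ be a $q$-transversal matroid of rank $r\ge1$, presented (as Theorem 3 permits) by $X_1,\dots,X_r$. Let $d_i=\operatorname{codim}X_i$ (so $d_i\ge1$) and $n_0=n-\dim\bigcap_iX_i$. Then $M$ is representable over $\mathbb F_{q^m}$ by an $r\times n$ matrix whenever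

- (i) $m\ge d_1d_2\cdots d_r$, or
- (ii) $q^m>\binom{n_0}{r}_q$; in particular whenever $m\ge r(n_0-r)+2$.

For $r=1$, (i) is sharp: $M$ is representable over $\mathbb F_{q^m}$ iff $m\ge d_1$.

*Proof.* Now $G$ is an $r\times n$ matrix of rank $r$. If some $d_i=0$, then $g_i=0$ and the rank would be less than $r$; so $d_i\ge1$. Call an $r$-dimensional independent subspace of $M$ a basis of $M$. For an $r$-dimensional $U$ with basis $u_1,\dots,u_r$ put $P_U(t)=\det(g_i(u_j))$, a polynomial in the $t_{i,a}$ over $\mathbb F_q$. By Theorem 1, $P_U\ne0$ iff $U$ is a basis of $M$. By (5) with $I=S=[r]$,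
$$P_U=\sum_ac_a\prod_{i=1}^rt_{i,a(i)},\qquad c_a\in\mathbb F_q.\tag{7}$$
Write $K=\mathbb F_{q^m}$.

**Step 1: only the bases of $M$ matter.** We claim: if values $\tau_{i,a}\in K$ satisfy $P_U(\tau)\neq0$ for all bases $U$ of $M$, then $G(\tau)$ represents $M$. For an $r$-dimensional $U$ that is not a basis of $M$, $P_U=0$ and so $P_U(\tau)=0$. Hence an $r$-dimensional $U$ has full rank for $G(\tau)$ iff it has full rank for $G$. By Lemma 1(c), $M$ has a basis, so $G(\tau)$ has rank $r$.

Next, let $H$ be any matrix with $r$ rows and rank $r$ over an extension $K'$ of $\mathbb F_q$. Then the $U$ with $\rho_H(U)=\dim U$ are exactly the subspaces of $r$-dimensional full-rank spaces. A subspace of a full-rank space has full rank, because part of an $\mathbb F_q$-basis with $K'$-independent images still has $K'$-independent images. Conversely, let $U$ have full rank. A basis of $U$ maps under $u\mapsto Hu^T$ to $K'$-independent vectors of $K'^r$. The images of vectors of $V$ span $K'^r$, since $H$ has rank $r$. So by the exchange lemma the basis of $U$ can be completed by vectors of $V$ to an $r$-tuple with $K'$-independent images. This tuple is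 $\mathbb F_q$-independent and spans an $r$-dimensional full-rank space containing $U$.

Applied to $G$ and to $G(\tau)$, this shows that the two matrices have the same full-rank subspaces. By Lemma 1(c) the full-rank subspaces determine all ranks, so $\rho_{G(\tau)}=\rho_G$, the rank function of $M$.

**Step 2: case (i), by an explicit substitution.** We want values for which the monomials in (7) stay linearly independent over $\mathbb F_q$. Let $\alpha\ne0$ generate $\mathbb F_{q^m}$ over $\mathbb F_q$, so that $1,\alpha,\dots,\alpha^{m-1}$ are $\mathbb F_q$-independent. Put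
$$\tau_{i,a}=\alpha^{(a-1)D_i},\qquad D_i=\prod_{j<i}d_j.$$
Then $\prod_i\tau_{i,a(i)}=\alpha^{e(a)}$ with $e(a)=\sum_i(a(i)-1)D_i$ and $0\le a(i)-1<d_i$. This is a mixed-radix expansion. By its uniqueness, distinct $a$ give distinct exponents $e(a)$, and $0\le e(a)<d_1\cdots d_r\le m$. So these powers are $\mathbb F_q$-independent. If $P_U\ne0$, some $c_a\ne0$, and by (7) $P_U(\tau)=\sum_ac_a\alpha^{e(a)}\neq0$. Apply Step 1.

**Step 3: case (ii), by counting.** We make all nonzero $P_U$ nonzero at once by looking at their product. Let $\Lambda=\bigcap_iX_i$. All $g_i$ vanish on $\Lambda$. So $P_U=0$ if $U\cap\Lambda\ne0$: choose a basis of $U$ containing a vector of $\Lambda$. If $U\cap\Lambda=0$, the values $g_i(u_j)$ depend only on the images of the $u_j$ in $V/\Lambda$, and a change of basis of the image multiplies the determinant by an element of $\mathbb F_q^\times$. So up to a factor in $\mathbb F_q^\times$, $P_U$ depends only on the image of $U$, an $r$-dimensional subspace of the $n_0$-dimensional space $V/\Lambda$. Hence up to scalars there are $b\le\binom{n_0}{r}_q$ nonzero polynomials $P_U$. By (7) each has degree at most $1$ in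 each variable, so their product is a nonzero polynomial of degree at most $b$ in each variable. A nonzero polynomial over a finite field $K$ in $N$ variables, with all individual degrees less than $|K|$, does not vanish identically on $K^N$. If $q^m>\binom{n_0}{r}_q\ge b$, there is therefore $\tau$ with all these $P_U(\tau)\ne0$, and Step 1 applies.

**Step 4: the bound $m\ge r(n_0-r)+2$.** It remains to estimate $\binom{n_0}{r}_q$. Note that $n_0\ge r$, since $G$ has rank $r$ and its rows vanish on $\Lambda$. We have
$$\binom{n_0}{r}_q=\prod_{i=1}^r\frac{q^{n_0-r+i}-1}{q^i-1}\le\prod_{i=1}^r\frac{q^{n_0-r+i}}{q^i(1-q^{-i})}=q^{r(n_0-r)}\prod_{i=1}^r\frac1{1-q^{-i}}.$$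
Using $\prod_{i\ge3}(1-x_i)\ge1-\sum_{i\ge3}x_i$ for $x_i=2^{-i}$,
$$\prod_{i=1}^r(1-q^{-i})\ge\prod_{i\ge1}(1-2^{-i})\ge\tfrac12\cdot\tfrac34\cdot\Big(1-\sum_{i\ge3}2^{-i}\Big)=\tfrac12\cdot\tfrac34\cdot\tfrac34=\tfrac9{32}>\tfrac14.$$
So $\binom{n_0}{r}_q<4q^{r(n_0-r)}\le q^{r(n_0-r)+2}$, and $m\ge r(n_0-r)+2$ gives $q^m>\binom{n_0}{r}_q$.

**Step 5: sharpness of (i) for $r=1$.** If $m\ge d_1$, use (i). Conversely, let a matrix over $\mathbb F_{q^m}$ represent $M$. Its rank is $r(V)=1$, so all its rows are multiples of a single row $g$, and it may be replaced by $g$. Then $u\mapsto gu^T$ is an $\mathbb F_q$-linear map $V\to\mathbb F_{q^m}$ with kernel $\{u:r(\langle u\rangle)=0\}=X_1$. So $V/X_1$ embeds in $\mathbb F_{q^m}$, and $d_1=\dim V/X_1\le m$. $\square$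

*Example 7.* The two conditions can differ. Let $\mathcal X=(0,0)$ in $\mathbb F_q^2$. By Lemma 2, $V$ is a $q$-transversal, so $r=2$; here $d_1=d_2=2$ and $n_0=2$. Condition (i) asks for $m\ge4$, while (ii) reads $q^m>1$ and holds for every $m\ge1$. Indeed the identity matrix over $\mathbb F_q$ represents this $q$-matroid, in which $r(U)=\dim U$.

## 12. The converse: true up to dimension 3, false in dimension 4

**Theorem 5.** (a) For every $q$ there is a representable $q$-matroid on $\mathbb F_q^4$ that is not $q$-transversal. (b) Every $q$-matroid on a space of dimension $n\le3$ is $q$-transversal (hence representable).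

*Proof of (a).* The idea is to take a rank-2 $q$-matroid with more dependent planes than two subspaces can account for. Let $\mathbb F_{q^2}=\mathbb F_q(\omega)$ and
$$G=\begin{pmatrix}1&\omega&0&0\\0&0&1&\omega\end{pmatrix}.$$
The map $u\mapsto Gu^T=(u_1+\omega u_2,\ u_3+\omega u_4)^T$ is a bijection from $V=\mathbb F_q^4$ onto $\mathbb F_{q^2}^2$. By Lemma 1, $r=\rho_G$ is the rank function of a $q$-matroid, and $r(U)$ is the $\mathbb F_{q^2}$-dimension of the span of the image of $U$. So $r(V)=2$, and no nonzero vector spans a space of rank $0$. If $\dim U=2$ and $r(U)=1$, the image of $U$ has $q^2$ elements and lies in a one-dimensional $\mathbb F_{q^2}$-subspace, which also has $q^2$ elements, so it equals it. Hence the 2-dimensional spaces of rank $1$ correspond to the $q^2+1\ge5$ one-dimensional $\mathbb F_{q^2}$-subspaces, and they meet pairwise in $0$.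

Suppose this $q$-matroid is $q$-transversal. By Theorem 3 it is presented by some $(X_1,X_2)$. A nonzero $x$ has $r(\langle x\rangle)=0$ iff $x\in X_1$ and $x\in X_2$, so $X_1\cap X_2=0$. For a 2-dimensional $U$, condition (2) with $I=\{1,2\}$ says $\dim(U\cap X_1)\le1$, $\dim(U\cap X_2)\le1$ and $\dim(U\cap X_1\cap X_2)\le0$. The last always holds. So by Lemma 2, $U$ is dependent iff $U\le X_1$ or $U\le X_2$. There are at least five dependent 2-dimensional spaces, so one of $X_1,X_2$, say $X_i$, contains at least three of them. Two of these meet in $0$ and span $V$, so $X_i=V$. Then every 2-dimensional $U$ is dependent, and there is no partial $q$-transversal of dimension $2$, contradicting $r(V)=2$.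

*Proof of (b).* Let $r$ be the rank function of a $q$-matroid on $V$, $\dim V=n\le3$. We go through the possible values of $r(V)$. Ranks $0$, $1$ and $n$ are treated for all $n$; what remains is $n=3$, $r(V)=2$.

**Step 1: rank $0$.** Then $r=0$, and the empty family is a presentation.

**Step 2: rank $n$.** Let $C$ be a complement of $U$. By submodularity, $n=r(V)\le r(U)+r(C)\le r(U)+n-\dim U$, so $r(U)\ge\dim U$, hence $r(U)=\dim U$. The family of $n$ copies of $0$ presents this: for $|I|=m=\dim U$, (2) reads $m\le m$ for $J=\emptyset$ and $0\le m-|J|$ for $J\ne\emptyset$, so by Lemma 2 every $U$ is a partial $q$-transversal.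

**Step 3: the subspace of rank-$0$ vectors.** This prepares the remaining cases. If $r(A)=r(B)=0$, submodularity gives $r(A+B)=0$. So the vectors $x$ with $r(\langle x\rangle)=0$ form a subspace, which we call $\Lambda$, and $r(\Lambda)=0$. Submodularity and monotonicity give $r(U)\le r(U+\Lambda)\le r(U)+r(\Lambda)=r(U)$, so
$$r(U+\Lambda)=r(U)\quad\text{for all }U\le V.\tag{8}$$

**Step 4: rank $1$.** If $U\le\Lambda$, then $r(U)=0$. If $U\not\le\Lambda$, then $U$ contains an $x$ with $r(\langle x\rangle)=1$, so $1\le r(U)\le r(V)=1$. By Example 4, $(\Lambda)$ is a presentation.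

**Step 5: $n=3$, rank $2$, $\Lambda\neq0$.** If $C$ is a complement of $\Lambda$, (8) gives $2=r(V)=r(C)\le3-\dim\Lambda$, so $\dim\Lambda=1$. First let $U\ge\Lambda$. With a complement $C$ of $U$, $2\le r(U)+r(C)\le r(U)+3-\dim U$, so $r(U)\ge\dim U-1$. With a complement $C'$ of $\Lambda$ in $U$, (8) gives $r(U)=r(C'+\Lambda)=r(C')\le\dim U-1$. So $r(U)=\dim U-1$. By (8), for all $U$,
$$r(U)=r(U+\Lambda)=\dim(U+\Lambda)-1=\dim U-\dim(U\cap\Lambda).$$
The family $(\Lambda,\Lambda)$ presents this: by Theorem 2 its rank at $U$ is the minimum of $2$ (for $J=\emptyset$), $\dim U-\dim(U\cap\Lambda)+1$ (for $|J|=1$) and $\dim U-\dim(U\cap\Lambda)$ (for $|J|=2$). The last number is the dimension of the image of $U$ in the 2-dimensional space $V/\Lambda$, so it is at most $2$ and is the minimum.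

**Step 6: $n=3$, rank $2$, $\Lambda=0$.** Now all 1-dimensional spaces have rank $1$, and 2-dimensional spaces have rank $1$ or $2$. If $D_1\neq D_2$ are 2-dimensional of rank $1$, then $D_1+D_2=V$ and $\dim(D_1\cap D_2)=1$, so $r(V)\le1+1-r(D_1\cap D_2)=1$, a contradiction. So at most one 2-dimensional space $D$ has rank $1$. Use the family $(D,0)$ if $D$ exists and $(0,0)$ otherwise. Every 1-dimensional space is a $q$-transversal of $(0)$. For a 2-dimensional $U$ and the family $(D,0)$, (2) says $\dim(U\cap D)\le1$, the other conditions holding automatically. So $U$ is a $q$-transversal iff $U\ne D$. For $(0,0)$ it always is. The presented rank of $V$ is at most $2$, as there are two members, and it is $2$, because a 2-dimensional $U\ne D$ exists. So the presented rank is $1$ on lines, $1$ on $D$ (if it exists), $2$ on all other 2-dimensional spaces and $2$ on $V$, in agreement with $r$.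

These cases exhaust $n\le3$, and "hence representable" is Theorem 1. $\square$
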